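# Locally compact hereditarily minimal groups with non-trivial center

## Minimal topologies, completions and essential subgroups

Groups are written multiplicatively, except $\mathbb Z$, the $p$-adic integers $\mathbb Z_p$, the field $\mathbb Q_p$ and finite cyclic groups such as $\mathbb Z/q$ in the examples. "Locally compact group" means locally compact Hausdorff topological group. If $\tau$ is a topology on $G$ and $H\le G$, then $\tau|_H$ is the induced topology. The center of $G$ is $Z(G)$.

**Definition 1 (minimal).** A Hausdorff topological group $(G,\tau)$ is *minimal* if there is no Hausdorff group topology on $G$ strictly coarser than $\tau$.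

*Examples.* Every compact group is minimal: if $\sigma\subseteq\tau$ is Hausdorff and $\tau$ is compact, the identity $(G,\tau)\to(G,\sigma)$ is a continuous bijection from a compact space to a Hausdorff space, hence a homeomorphism. The discrete group $\mathbb Z$ is not minimal. The $p$-adic topology, with basic neighborhoods $p^k\mathbb Z$ of $0$, is a group topology; it is Hausdorff because $\bigcap_k p^k\mathbb Z=0$, and it is strictly coarser than the discrete one.

**Definition 2 (hereditarily minimal).** A Hausdorff topological group $G$ is *hereditarily minimal* if every subgroup of $G$, with the induced topology, is minimal. Clearly every subgroup of such a group is again hereditarily minimal.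

*Examples.* Finite groups are hereditarily minimal. The circle $\mathbb T$ is compact, hence minimal, but it is not hereditarily minimal. Let $H=\langle e^{2\pi i\theta}\rangle$ with $\theta$ irrational. The map $z\mapsto z^2$ is injective on $H$, since $-1\notin H$, so pulling back the topology of $\mathbb T$ along it gives a Hausdorff group topology $\sigma$ on $H$ that is coarser than the induced one. As $H$ is dense, there are $h_k\in H$ with $h_k\to-1$ in $\mathbb T$. Then $h_k^2\to1$, so $h_k\to 1$ for $\sigma$, but not for the induced topology. So $\sigma$ is strictly coarser.

What went wrong here is that the dense subgroup $H$ misses the closed subgroup $\{\pm1\}$. This suggests the next notion.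

**Definition 3 (essential).** A subgroup $H$ of a topological group $L$ is *essential* in $L$ if $H\cap N\ne\{1\}$ for every closed normal subgroup $N\neq\{1\}$ of $L$.

*Example.* $\mathbb Z$ is essential in $\mathbb Z_p$: a non-trivial closed subgroup of $\mathbb Z_p$ is some $p^j\mathbb Z_p$ (recalled below), and it contains the integer $p^j$. The group $H$ above is not essential in $\mathbb T$.

**Definition 4 (Raikov complete).** A net $(x_i)$ in a Hausdorff group is *Cauchy* if $x_i^{-1}x_j\to1$ and $x_ix_j^{-1}\to1$ as $i,j$ grow. The group is *Raikov complete* if every Cauchy net converges.

We use two textbook facts. Every Hausdorff group $H$ is a dense topological subgroup of a Raikov complete Hausdorff group $\widehat H$, its *Raikov completion*. And if $H$ is a dense subgroup of a topological group $L$, every continuous homomorphism from $H$ to a Raikov complete group extends to a continuous homomorphism on $L$.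

*Example.* The completion of $\mathbb Z$ with the $p$-adic topology is $\mathbb Z_p$.

## The $p$-adic integers, exponents, and free Burnside groups

Four facts about $\mathbb Z_p$ are used all the time.

1. The non-trivial closed subgroups of $\mathbb Z_p$ are the groups $p^j\mathbb Z_p$, $j\ge0$. Indeed, a closed subgroup is stable under multiplication by $\mathbb Z$, hence by its closure $\mathbb Z_p$, so it is an ideal. Each $p^j\mathbb Z_p$ is open, compact, of index $p^j$, and isomorphic to $\mathbb Z_p$ by multiplication by $p^j$.
2. If $n\ge1$, then $n\mathbb Z_p$ is open in $\mathbb Z_p$, since $n\mathbb Z_p=p^e\mathbb Z_p$, where $p^e$ is the highest power of $p$ dividing $n$.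
3. $p^k\mathbb Z_p\cap\mathbb Z=p^k\mathbb Z$.
4. $\mathbb Z_p\cong\mathbb Z_q$ only if $p=q$: for $q\neq p$ we have $\mathbb Z_q/p\mathbb Z_q=0$, while $\mathbb Z_p/p\mathbb Z_p$ has order $p$. Hence every non-trivial closed subgroup of a copy of $\mathbb Z_q$ determines $q$.

**Definition 5 (torsion, exponent, $p$-group, locally finite).** A group is *torsion* if all its elements have finite order, and *torsion-free* if only $1$ has finite order. It has *exponent dividing* $n$ if $x^n=1$ for all $x$, and *finite exponent* if this holds for some $n\ge1$. It is a *$p$-group* if every element has order a power of $p$. It is *locally finite* if every finitely generated subgroup is finite. For an abelian group $Z$ put $Z^n=\{z^n:z\in Z\}$.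

*Example.* The group $\mathbb Q_p/\mathbb Z_p$ is a $p$-group and locally finite: finitely many elements lie in some $p^{-k}\mathbb Z_p/\mathbb Z_p$, which has order $p^k$. It does not have finite exponent.

**Definition 6 (free Burnside group).** $B(m,n)$ is the quotient of the free group $F_m$ of rank $m$ by the normal subgroup generated by all $n$-th powers. It has exponent dividing $n$, and every $m$-generated group of exponent dividing $n$ is a quotient of it.

*Examples.* $B(1,n)=\mathbb Z/n$. In $B(m,2)$ we have $xy=(xy)^{-1}=y^{-1}x^{-1}=yx$, so $B(m,2)$ is abelian and equals $(\mathbb Z/2)^m$.

## Between discrete and compact: what is asked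

Two cited theorems govern the abelian case. **Stephenson:** a minimal locally compact abelian group is compact. **Prodanov:** the infinite hereditarily minimal compact abelian groups are precisely the groups $\mathbb Z_p$. So an abelian hereditarily minimal locally compact group is finite or some $\mathbb Z_p$.

The following questions come from Wenfei Xi, Dikran Dikranjan, Menachem Shlossberg, Daniele Toller, "Hereditarily minimal topological groups", arXiv:1803.08033 (2018).

1. Does there exist a hereditarily minimal locally compact group which is neither discrete nor compact?
2. Can such a group have non-trivial center?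

Both answers are **yes**. Moreover, every example with non-trivial center has an open center isomorphic to $\mathbb Z_p$ with $p$ odd, and every odd prime occurs.

## $\mathbb Z_p$ by hand, and three constructions that fail

**The group $\mathbb Z_p$ itself.** Let us check directly that $\mathbb Z_p$ is hereditarily minimal; the argument returns later. Let $0\ne H\le\mathbb Z_p$, with closure $L=p^j\mathbb Z_p$, and let $\sigma$ be a Hausdorff group topology on $H$ coarser than the induced one. The identity $H\to(H,\sigma)\subseteq\widehat H$ is continuous, so it extends to a continuous homomorphism $f:L\to\widehat H$, where $\widehat H$ is the completion of $(H,\sigma)$. The kernel is closed and meets $H$ trivially. If $\ker f\neq 0$, then $\ker f=p^i\mathbb Z_p$ for some $i$, and for $0\ne h\in H$ the element $p^ih$ is a non-zero element of $H\cap\ker f$, a contradiction. So $f$ is injective; since $L$ is compact, $f$ is an embedding, and restricting to $H$ shows that $\sigma$ is the induced topology.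

We now want a bigger group, with an open $\mathbb Z_p$ of infinite index.

**Direct products fail.** Take $\mathbb Z_p\times D$ with $D\ne1$ discrete, and pick $1\ne x\in D$.

If $x$ has infinite order, the group contains $\mathbb Z_p\times\mathbb Z$ with $\mathbb Z$ discrete. Giving $\mathbb Z$ the $p$-adic topology produces a strictly coarser Hausdorff group topology, so this subgroup is not minimal.

If $x$ has finite order $q\ge2$, the group contains $\mathbb Z_p\times\mathbb Z/q$. Choose $u\in\mathbb Z_p$ irrational (possible, as $\mathbb Z_p$ is uncountable) and let $H$ be generated by $(1,0)$ and $(u,1)$. The closure of $H$ contains $\mathbb Z_p\times0$ and $(u,1)$, so $H$ is dense in $\mathbb Z_p\times\mathbb Z/q$. The first projection is injective on $H$, because $a+bu=0$ with $a,b\in\mathbb Z$ forces $a=b=0$. Pulling back the topology of $\mathbb Z_p$ along it gives a coarser Hausdorff group topology. It is strictly coarser: choose $h_k\in H$ with $h_k\to(0,1)$; their first coordinates tend to $0$, but $h_k\not\to(0,0)$.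

So torsion next to $\mathbb Z_p$ is fatal here, and so is an element with no power in $\mathbb Z_p$. We are led to torsion-free central extensions of $\mathbb Z_p$ by a torsion group.

**A torsion-free extension that fails.** The group $\mathbb Q_p$ is torsion-free, neither discrete nor compact, with open central subgroup $\mathbb Z_p$ and torsion quotient $\mathbb Q_p/\mathbb Z_p$. By Stephenson it is not minimal, and we can see why. Let $\chi:\mathbb Q_p\to\mathbb T$ be the continuous character with kernel $\mathbb Z_p$ that sends $a/p^k$ to $e^{2\pi ia/p^k}$ for $a\in\mathbb Z$, and put $\chi_y(x)=\chi(xy)$. Let $\sigma$ be the coarsest topology making all $\chi_y$ continuous. It is a group topology coarser than the usual one. It is Hausdorff: for $x\ne0$, take $y=x^{-1}p^{-1}$, and then $\chi_y(x)=e^{2\pi i/p}\neq1$. Since $(\mathbb Q_p,\sigma)$ embeds in a compact power of $\mathbb T$, finitely many translates of any $\sigma$-neighborhood of $0$ cover $\mathbb Q_p$. But $\mathbb Z_p$ has infinite index, so $\mathbb Z_p$ is not $\sigma$-open, and $\sigma$ is strictly coarser.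

This shows exactly where the obvious proof of minimality stops. Suppose $W$ is a compact open subgroup of $L$ and $\sigma$ is a coarser Hausdorff group topology on $L$. On $W$ nothing changes, because $W$ is compact. But compactness only tells us that $W$ is $\sigma$-*closed*. We need it to be $\sigma$-*open*, and in $\mathbb Q_p$ it is not.

**Locally finite quotients fail.** Let $G$ be a torsion-free group with central subgroup $Z$ and $G/Z$ locally finite. Then $G$ is abelian. Indeed, for $x,y\in G$ put $E=\langle x,y\rangle Z$. Then $E/Z$ is finite and $Z\le Z(E)$. Schur's theorem (if $|E:Z(E)|<\infty$, then $E'$ is finite) makes $E'$ finite, hence trivial. So $x$ and $y$ commute. By Stephenson, if such a $G$ is locally compact and minimal, it is compact.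

A quotient that could work is therefore torsion but not locally finite. Groups of finite exponent such as $B(m,n)$ are the natural place to look, and finite exponent is also what repairs the gap "closed but not open".

## Recognizing an open central $\mathbb Z_p$ by $n$-th powers

If a single $n$ throws all of $G$ into $Z$, the continuous map $x\mapsto x^n$ lets us test membership in $Z$ inside the compact group $Z$. Then the *complement* of $W$ becomes the preimage of a compact set, hence closed in every coarser Hausdorff group topology. For $\mathbb Q_p$ there is no such $n$.

**Theorem 1 (criterion).** *Let $G$ be a Hausdorff topological group with an open central subgroup $Z$ topologically isomorphic to $\mathbb Z_p$ ($p$ any prime). Assume that $G$ is torsion-free and that $G/Z$ has exponent dividing some $n\ge1$. Then $G$ is a locally compact hereditarily minimal group.*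

*Proof.* $G$ is locally compact, since $Z$ is open and compact. Let $\tau$ be its topology.

**Step 0 (a power test for membership in $Z$).** This step translates "$x\in Z$" into a condition on $x^n$. We claim that for every $x\in G$
$$x^n\in Z,\qquad\text{and}\qquad x\in Z\iff x^n\in Z^n. \tag{1}$$
The first statement says that $G/Z$ has exponent dividing $n$, and "$\Rightarrow$" is clear. Conversely, let $x^n=z^n$ with $z\in Z$. As $z$ is central, $(xz^{-1})^n=x^nz^{-n}=1$. As $G$ is torsion-free, $xz^{-1}=1$, so $x=z\in Z$.

**Step 1 (subgroups with a closed trace on $Z$).** This step proves minimality for subgroups that contain a compact open piece of $Z$: *if $L\le G$ and $W:=L\cap Z$ is closed in $Z$ and non-trivial, then $L$ is minimal.*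

By fact 1, $W$ corresponds to some $p^j\mathbb Z_p$, so it is compact, and it is open in $Z$, hence open in $G$. Let $\sigma\subseteq\tau|_L$ be a Hausdorff group topology on $L$.

First we show that $W$ is $\sigma$-open. By fact 2, $Z^n\cong n\mathbb Z_p$ is open in $Z$, so
$$K:=W\setminus Z^n$$
is closed in $W$ and therefore $\tau$-compact. A $\tau$-compact set is compact in the coarser topology $\sigma$, and as $\sigma$ is Hausdorff, $K$ is $\sigma$-closed. The map $L\to L$, $x\mapsto x^n$, is $\sigma$-continuous because $\sigma$ is a group topology. Hence $\{x\in L:x^n\in K\}$ is $\sigma$-closed. For $x\in L$ we have $x^n\in L\cap Z=W$, so $x^n\in K$ means just $x^n\notin Z^n$, and by (1)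
$$\{x\in L:x^n\in K\}=\{x\in L:x^n\notin Z^n\}=L\setminus Z=L\setminus W. \tag{2}$$
So $L\setminus W$ is $\sigma$-closed and $W$ is $\sigma$-open.

Next, $\sigma$ and $\tau$ agree on $W$: there $\tau|_W$ is compact and $\sigma|_W$ is a coarser Hausdorff topology. So $W$ is an open subgroup for both $\sigma$ and $\tau|_L$, and the two topologies agree on it. They have the same neighborhoods of $1$, and since both are group topologies, $\sigma=\tau|_L$.

**Step 2 (from a closure to a dense subgroup).** An arbitrary subgroup $H$ may have a trace on $Z$ that is not closed. This step passes to $\overline H$, where Step 1 applies, and comes back as we did for $\mathbb Z_p$.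

Let $H\le G$; we may assume $H\ne\{1\}$. Take $1\ne h\in H$. Then $h^n\in H\cap Z$, and $h^n\ne1$ as $G$ is torsion-free. Let $L=\overline H$. Then $L\cap Z$ is closed in $Z$ and non-trivial, so $L$ is minimal by Step 1.

*$H$ is essential in $L$.* Let $N\neq\{1\}$ be a closed normal subgroup of $L$. Taking the $n$-th power of some $1\neq y\in N$ shows that $N\cap Z\ne\{1\}$. Since $L$ is closed in $G$, so is $N$, and $N\cap Z$ is a non-trivial closed subgroup of $Z\cong\mathbb Z_p$. So it has finite index in $Z$. The group $H\cap Z$ is non-trivial and torsion-free, hence infinite. The quotient $(H\cap Z)/(H\cap N\cap Z)$ embeds in the finite group $Z/(N\cap Z)$, so $H\cap N\cap Z\ne\{1\}$.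

*$H$ is minimal.* Let $\sigma\subseteq\tau|_H$ be a Hausdorff group topology and $\widehat H$ the Raikov completion of $(H,\sigma)$. The homomorphism $(H,\tau|_H)\to(H,\sigma)\hookrightarrow\widehat H$ is continuous. As $H$ is dense in $L$ and $\widehat H$ is Raikov complete, it extends to a continuous homomorphism $f:L\to\widehat H$. The kernel of $f$ is closed and normal in $L$, and $\ker f\cap H=\{1\}$, since $f$ is the inclusion on $H$. Essentiality gives $\ker f=\{1\}$. Hence $\{f^{-1}(U):U\subseteq\widehat H\text{ open}\}$ is a Hausdorff group topology on $L$ coarser than $\tau|_L$. As $L$ is minimal, it equals $\tau|_L$, so $f$ is a topological embedding. Restricting to $H$ gives $\sigma=\tau|_H$. $\blacksquare$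

## Enlarging the center of Adian's groups from $\mathbb Z$ to $\mathbb Z_p$

Theorem 1 asks for a torsion-free central extension of an infinite group of finite exponent by $\mathbb Z_p$. The cited input supplies one by $\mathbb Z$.

**Theorem A (Adian).** *For every $m\ge2$ and every odd $n\ge665$ there is a torsion-free group $A=A(m,n)$ with an infinite cyclic central subgroup $\langle d\rangle$ such that $A/\langle d\rangle$ is isomorphic to the free Burnside group $B(m,n)$, which is infinite.*

The sources are S. I. Adian, *On some torsion-free groups*, Math. USSR Izv. 5 (1971), 475–484, and S. I. Adian, *The Burnside Problem and Identities in Groups*, Springer 1979, Ch. VII; see also A. Yu. Ol'shanskii, *Geometry of Defining Relations in Groups*, §31, for sufficiently large odd $n$. The infiniteness of $B(m,n)$ is the Novikov–Adian theorem. We need only sufficiently large $n=p^k$, and we use Theorem A without proof.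

To replace $\langle d\rangle\cong\mathbb Z$ by $\mathbb Z_p$, we form $A\times\mathbb Z_p$ and glue $d$ to $1\in\mathbb Z_p$. Torsion could appear, and a toy case shows what matters.

*Toy case.* Let $A=\mathbb Z$ and $d=q$, a prime different from $p$. In $(\mathbb Z\times\mathbb Z_p)/\{(qi,-i):i\in\mathbb Z\}$ the class of $(1,-1/q)$ is non-trivial, since $q\nmid1$, but its $q$-fold is the class of $(q,-1)$, which is trivial. So torsion has appeared. With $d=p^k$ instead, the map $(a,\zeta)\mapsto a/p^k+\zeta$ sends $\mathbb Z\times\mathbb Z_p$ onto $p^{-k}\mathbb Z_p$. Its kernel consists of the pairs with $a=-p^k\zeta$; by fact 3 then $a=p^ki$ with $i\in\mathbb Z$ and $\zeta=-i$. So the glued group is $p^{-k}\mathbb Z_p$, which is torsion-free. The exponent should be a power of $p$.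

**Theorem 2.** *For every odd prime $p$ there is a hereditarily minimal locally compact group $G$, neither discrete nor compact, whose center contains an open subgroup isomorphic to $\mathbb Z_p$. In particular $Z(G)\ne\{e\}$.*

*Proof.*

**Step 1 (the construction).** This step builds $G$ and checks that it is Hausdorff. Choose $k$ with $n=p^k\ge665$, let $m\ge2$, and give $A=A(m,n)$ the discrete topology. Put
$$G=(A\times\mathbb Z_p)/N,\qquad N=\{(d^i,-i):i\in\mathbb Z\}. \tag{3}$$
$N$ is a central subgroup, because $d$ is central in $A$. It is closed: distinct elements of $N$ have distinct $A$-coordinates, so each open slice $\{a\}\times\mathbb Z_p$ contains at most one point of $N$. Hence $G$ is a locally compact Hausdorff group. Write $[a,\zeta]$ for the class of $(a,\zeta)$. Since $(d^i,\zeta)=(d^i,-i)(1,i+\zeta)$,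
$$[d^i,\zeta]=[1,i+\zeta]. \tag{4}$$

**Step 2 (an open central $\mathbb Z_p$ with quotient $B(m,n)$).** This step verifies all hypotheses of Theorem 1 but torsion-freeness. The homomorphism $\mathbb Z_p\to G$, $\zeta\mapsto[1,\zeta]$, is continuous. It is injective: $(1,\zeta)=(d^i,-i)$ forces $i=0$, as $d$ has infinite order, and then $\zeta=0$. Since $\mathbb Z_p$ is compact and $G$ Hausdorff, it is a topological isomorphism onto its image $Z$. The group $Z$ is central. By (4), its preimage in $A\times\mathbb Z_p$ is $\langle d\rangle\times\mathbb Z_p$, which is open, so $Z$ is open. Finally,
$$G/Z\cong(A\times\mathbb Z_p)/(\langle d\rangle\times\mathbb Z_p)\cong A/\langle d\rangle\cong B(m,n),$$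
which is infinite of exponent dividing $n$.

**Step 3 ($G$ is torsion-free).** Here we use $n=p^k$. Let $g=[a,\zeta]$ be a torsion element. As $A/\langle d\rangle$ has exponent dividing $n$, we can write $a^n=d^r$ with $r\in\mathbb Z$. By (4), $g^n=[d^r,n\zeta]=[1,r+n\zeta]$. This is a torsion element of $Z\cong\mathbb Z_p$, so $r+n\zeta=0$ and
$$r=-n\zeta\in p^k\mathbb Z_p\cap\mathbb Z=p^k\mathbb Z$$
by fact 3. Write $r=ns$ with $s\in\mathbb Z$. As $d$ is central, $(ad^{-s})^n=a^nd^{-ns}=1$, and as $A$ is torsion-free, $a=d^s$. Hence $g=[d^s,\zeta]=[1,s+\zeta]$ is a torsion element of $Z$, so $g=1$.

**Step 4 (conclusion).** By Theorem 1, $G$ is hereditarily minimal. It is not discrete, since it contains $Z\cong\mathbb Z_p$. It is not compact, since the infinitely many cosets of the open subgroup $Z$ form a disjoint open cover. And $Z(G)\supseteq Z\ne\{e\}$. $\blacksquare$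

This answers both questions affirmatively.

## What a non-trivial center forces

We now show that the shape of these examples is forced, and that $p=2$ cannot occur. Besides Stephenson, Prodanov and Schur, we use:

* **Yamabe:** in a connected locally compact group, every neighborhood of $1$ contains a compact normal subgroup with Lie quotient.
* **van Dantzig:** a totally disconnected locally compact group has a compact open subgroup. (*Totally disconnected* means that connected components are points; $\mathbb Q_p$ is an example, with compact open subgroup $\mathbb Z_p$.)
* **Zelmanov** (*On periodic compact groups*, Israel J. Math. 77 (1992)): compact torsion groups are locally finite, and consequently every infinite compact group has an infinite abelian subgroup.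

We also use that in a Hausdorff group the center is closed and the closure of an abelian subgroup is abelian.

**Theorem 3.** *Let $G$ be a non-discrete hereditarily minimal locally compact group with $Z:=Z(G)\ne\{e\}$. Then there is a prime $p$ such that:*

1. *$Z$ is open in $G$ and $Z\cong\mathbb Z_p$;*
2. *$G$ is torsion-free, and $D:=G/Z$ is a (discrete) $p$-group with trivial center all of whose finite subgroups are cyclic;*
3. *either $G=Z\cong\mathbb Z_p$, or $D$ is infinite and not locally finite (so $G$ is not compact) and $p$ is odd.*

*Conversely, for every odd prime $p$ there are infinitely many pairwise non-isomorphic non-compact groups of this kind. Hence the primes occurring for groups that are neither discrete nor compact are exactly the odd primes.*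

*Proof.*

**(a) Closed abelian subgroups.** This is the tool for everything else. A closed abelian subgroup of $G$ is locally compact and hereditarily minimal. By Stephenson it is compact, and then by Prodanov it is finite or isomorphic to $\mathbb Z_q$ for some prime $q$.

**(b) $G$ is totally disconnected.** We need this to have a compact open subgroup. Let $G_0$ be the identity component, a closed connected subgroup, and let $N$ be a compact normal subgroup of $G_0$ with $G_0/N$ Lie. Let $x\in G_0$. By (a), $\overline{\langle x\rangle}$ is finite or some $\mathbb Z_q$. Its image in $G_0/N$ is compact and is a quotient of $\overline{\langle x\rangle}$ by a closed subgroup, so by fact 1 it is finite or $\cong\mathbb Z_q$. A closed subgroup of a Lie group is a Lie group, and a totally disconnected Lie group is discrete, so $\mathbb Z_q$ cannot occur and the image is finite. Thus every element of the connected Lie group $G_0/N$ has finite order. If $G_0/N$ were non-trivial, it would have positive dimension and so a non-trivial one-parameter subgroup. The image of that subgroup is algebraically $\mathbb R$ or $\mathbb R/c\mathbb Z$ with $c>0$, which contains elements of infinite order, a contradiction. So $G_0=N$. By Yamabe, $N$ can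 be chosen inside any given neighborhood of $1$, so $G_0=\{1\}$.

**(c) $Z\cong\mathbb Z_p$.** This step finds the prime. By (b) and van Dantzig there is a compact open subgroup $K$ of $G$, and it is infinite because $G$ is not discrete. By Zelmanov, $K$ has an infinite abelian subgroup. Its closure $P$ is closed, abelian and infinite, so $P\cong\mathbb Z_p$ for some $p$, by (a). The center $Z$ is closed and abelian, hence compact by (a). So $ZP$ is a compact infinite abelian subgroup, and by (a) $ZP\cong\mathbb Z_q$ for some $q$. As $P\cong\mathbb Z_p$ is a non-trivial closed subgroup of it, $q=p$ by facts 1 and 4. As $Z\neq\{e\}$ is also a closed subgroup of it, $Z\cong\mathbb Z_p$.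

**(d) $G$ is torsion-free and $D$ is a $p$-group.** The point is to put each $x$ into an abelian group with $Z$. For $x\in G$, the group $\overline{\langle x\rangle Z}$ is closed, abelian and infinite, so it is some $\mathbb Z_q$. It contains the closed subgroup $Z\cong\mathbb Z_p$, so $q=p$ and $Z$ has index $p^j$ in it for some $j$. Thus $x^{p^j}\in Z$. Moreover $x$ lies in a copy of $\mathbb Z_p$, which is torsion-free, so $x=1$ or $x$ has infinite order.

**(e) Finite subgroups of $D$ are cyclic.** This restricts $D$ severely. Let $F\le D$ be finite with preimage $E\le G$. As a finite union of cosets of $Z$, the group $E$ is closed. Since $Z\le Z(E)$, we have $|E:Z(E)|<\infty$, so $E'$ is finite by Schur and trivial by (d). Hence $E$ is abelian, infinite and closed. By (a) it is some $\mathbb Z_q$, and since it contains $Z\cong\mathbb Z_p$, it is $\cong\mathbb Z_p$. So $F=E/Z\cong\mathbb Z_p/p^j\mathbb Z_p$ is cyclic.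

**(f) $Z$ is open.** We show that $Z$ has finite index in a compact open subgroup. Since $Z$ is central and compact, $KZ$ is a compact subgroup, and it is open as a union of cosets of $K$. Replace $K$ by $KZ$, so $Z\le K$. Then $K/Z$ is a compact Hausdorff group, and torsion by (d), so it is locally finite by Zelmanov. Its finitely generated subgroups are finite, hence cyclic $p$-groups by (e) and (d). Any two elements lie in a cyclic subgroup, so $K/Z$ is abelian. Two subgroups of the same order $p^j$ generate a finitely generated subgroup, which is finite and cyclic and so has only one subgroup of order $p^j$. Thus $K/Z$ has at most one subgroup of each order $p^j$. Each element generates one of these finite subgroups, so $K/Z$ is their union and is countable.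

A countable compact Hausdorff group is finite: by Baire, one of its countably many closed points has non-empty interior, so the group is discrete and compact. Hence $Z$ is a closed subgroup of finite index in $K$, so it is open in $K$ and therefore in $G$. With (c), this proves statement 1; in particular $D$ is discrete.

**(g) $Z(D)=1$.** We compare commutators with powers. Write $[x,g]=x^{-1}g^{-1}xg$. Suppose $xZ\in Z(D)$. For every $g\in G$ the element $c=[x,g]$ lies in $Z$. From $g^{-1}xg=xc$ with $c$ central we get $g^{-1}x^ig=x^ic^i$, that is, $[x^i,g]=c^i$ for all $i\ge0$. By (d) there is $j$ with $x^{p^j}\in Z$. Then $c^{p^j}=[x^{p^j},g]=1$, so $c=1$ since $G$ is torsion-free. Thus $x$ commutes with all $g\in G$, so $x\in Z$. Together with (d) and (e), this proves statement 2.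

**(h) The dichotomy.** This separates the compact case. If $D$ is locally finite, any two elements of $D$ lie in a finite subgroup, which is cyclic by (e). So $D$ is abelian, hence trivial by (g), and $G=Z$. Therefore, if $G\ne Z$, then $D$ is not locally finite. In particular $D$ is infinite, and since $Z$ is open, $G$ is not compact.

**(i) $p\ne2$ if $G\ne Z$.** Involutions give the contradiction. Suppose $p=2$ and $D\ne1$. Then $D$ is a non-trivial $2$-group and contains an involution. Let $a,b\in D$ be involutions. By (d), $ab$ has finite order, so $\langle a,b\rangle$ is a quotient of a finite dihedral group and is finite. By (e) it is cyclic, and a cyclic group has at most one involution, so $a=b$. Thus $D$ has exactly one involution. Every conjugation fixes it, so it is central, contradicting (g). This proves statement 3.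

**(j) The converse.** We count continuous homomorphisms to $\mathbb Z/p$. Fix an odd prime $p$ and $n=p^k\ge665$. For $m\ge2$ let $G_m$ be the group (3) built from $A(m,n)$. By Theorem 2 and its proof, $G_m$ is hereditarily minimal, locally compact, neither discrete nor compact, and its center contains a closed copy of $\mathbb Z_p$. So the prime attached to it by statement 1 is $p$, by facts 1 and 4.

Let $r_m$ be the $\mathbb F_p$-dimension of the space of continuous homomorphisms $G_m\to\mathbb Z/p$. It depends only on the isomorphism type of the topological group $G_m$.

*Lower bound.* $G_m$ maps continuously onto the discrete group $B(m,n)$. As $p\mid n$, the group $(\mathbb Z/p)^m$ has exponent dividing $n$ and is generated by $m$ elements, so $B(m,n)$ maps onto it. The $m$ coordinates give linearly independent continuous homomorphisms, so $r_m\ge m$.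

*Upper bound.* The image of $A(m,n)$ in $G_m$ contains $\{[d^i,0]=[1,i]:i\in\mathbb Z\}$, which is dense in $Z\cong\mathbb Z_p$, where $Z$ is the open subgroup from Theorem 2. So the closure of the image contains $Z$. The image also maps onto $G_m/Z\cong A/\langle d\rangle$. Hence it is dense in $G_m$, and a continuous homomorphism to $\mathbb Z/p$ is determined by its restriction to it. Since $A(m,n)$ is generated by $m+1$ elements, namely $d$ and lifts of $m$ generators of $B(m,n)$, we get $r_m\le m+1$.

So $m\le r_m\le m+1$, and $r_2,r_4,r_6,\dots$ are pairwise distinct. Hence $G_2,G_4,G_6,\dots$ are pairwise non-isomorphic.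

*The primes.* Consider a group as in the theorem that is neither discrete nor compact. It is not equal to its compact center, so $p$ is odd by statement 3. Conversely, every odd prime has just been shown to occur. $\blacksquare$

So the restriction to odd $p$ in Theorem 2 is unavoidable. A non-discrete hereditarily minimal locally compact group with non-trivial center that is compact is $\mathbb Z_p$. Any other one is a non-compact torsion-free central extension of an infinite, non-locally-finite $p$-group by an open $\mathbb Z_p$ with $p$ odd.

## The classification when $G/Z(G)$ has finite exponent

The criterion and its converse fit together exactly when the exponent is finite.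

**Theorem 4.** *Let $G$ be a non-discrete locally compact group with $Z(G)\ne\{e\}$ such that $G/Z(G)$ has finite exponent. Then $G$ is hereditarily minimal if and only if $G$ is torsion-free and $Z(G)$ is open in $G$ and topologically isomorphic to $\mathbb Z_p$ for some prime $p$.*

*Proof.* If $G$ is torsion-free and $Z(G)$ is open and isomorphic to $\mathbb Z_p$, apply Theorem 1 with $Z=Z(G)$ and $n$ such that $G/Z(G)$ has exponent dividing $n$. Conversely, if $G$ is hereditarily minimal, statements 1 and 2 of Theorem 3 say that $Z(G)$ is open and isomorphic to some $\mathbb Z_p$ and that $G$ is torsion-free. $\blacksquare$
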